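\title{Projective Banach lattices without a topological order unit need not be free}

\begin{abstract}
We disprove the conjecture, posed in a paper of de Pagter and Wickstead, that a projective Banach lattice without a topological order unit is free. For uncountable cardinals $\kappa\le\lambda$ we construct a projective Banach lattice of density $\lambda$ that is generated as a closed ideal by $\kappa$ elements and by no fewer; when $\kappa<\lambda$ it is not even lattice isomorphic to a free Banach lattice. A second family, the closed sublattices generated by the moduli of the free generators, gives isometric counterexamples of every uncountable density. In the positive direction, we show that a projective Banach lattice without a topological order unit has no atoms and is not a direct sum of two nonzero projection bands.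
\end{abstract}

\section{The conjecture and the results}

All Banach lattices in this paper are real, and lattice homomorphisms are linear.

Let $A$ be a nonempty set. The \emph{free Banach lattice over $A$} is a Banach lattice $\mathrm{FBL}(A)$ together with elements $\delta_a$ $(a\in A)$ of norm one that have the following universal property: for every Banach lattice $X$ and every bounded family $(x_a)_{a\in A}$ in $X$ there is a unique lattice homomorphism $T:\mathrm{FBL}(A)\to X$ with $T\delta_a=x_a$ for all $a$ and $\|T\|=\sup_a\|x_a\|$. Such an object exists and is unique up to isometric lattice isomorphism; we take this as given. A Banach lattice is \emph{free} if it is isometrically lattice isomorphic to $\mathrm{FBL}(A)$ for some $A$.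

A Banach lattice $P$ is \emph{projective} if, whenever $J$ is a closed ideal of a Banach lattice $X$, $Q:X\to X/J$ is the quotient map, $T:P\to X/J$ is a lattice homomorphism and $\epsilon>0$, there is a lattice homomorphism $\hat T:P\to X$ with $Q\hat T=T$ and $\|\hat T\|\le(1+\epsilon)\|T\|$. We call $\hat T$ a \emph{lift} of $T$.

An element $e\ge0$ of a Banach lattice $X$ is a \emph{topological order unit} if the closed ideal generated by $e$ is $X$.

Free Banach lattices are projective, because the images of the generators can be lifted one at a time (Proposition~\ref{prop:retract}). The converse fails at once: $\mathbb R$ is projective and not free (Example~\ref{ex:one}). But $\mathbb R$ has the unit $1$, and in fact every separable Banach lattice has a topological order unit (Lemma~\ref{lem:ig}), while $\mathrm{FBL}(D)$ has one exactly when $D$ is countable (Corollary~\ref{cor:free}). The absence of a unit is thus a largeness condition that all free lattices over uncountable sets satisfy, and one may hope that it removes the small exceptions. This is the problem posed in \cite{dPW}.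

\medskip
\noindent\textbf{Conjecture.} \emph{A projective Banach lattice which does not have a topological order unit must be free.}
\medskip

The conjecture is false. To state the results we attach two cardinals to a Banach lattice $X$. The \emph{density} $\operatorname{dens}(X)$ is the least cardinality of a dense subset of $X$, and $\operatorname{ig}(X)$ is the least cardinality of a subset that generates $X$ as a closed ideal. The first counts elements needed to approximate everything, the second elements needed to dominate a dense set. The lattice $X$ has no topological order unit exactly when $\operatorname{ig}(X)$ is uncountable (Lemma~\ref{lem:ig}).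

\begin{theorem}\label{thm:iso}
For all uncountable cardinals $\kappa\le\lambda$ there is a projective Banach lattice $P_{\kappa,\lambda}$ with $\operatorname{ig}(P_{\kappa,\lambda})=\kappa$ and $\operatorname{dens}(P_{\kappa,\lambda})=\lambda$; in particular it has no topological order unit. A free Banach lattice $F$ without a topological order unit satisfies $\operatorname{ig}(F)=\operatorname{dens}(F)$. Hence for $\kappa<\lambda$, for example $\kappa=\aleph_1$ and $\lambda=\aleph_2$, the lattice $P_{\kappa,\lambda}$ is projective, has no topological order unit, and is not lattice isomorphic to any free Banach lattice.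
\end{theorem}

\begin{theorem}\label{thm:isom}
Let $A\ne\emptyset$ and let $P_+(A)$ be the closed sublattice of $\mathrm{FBL}(A)$ generated by $\{|\delta_a|:a\in A\}$. Then $P_+(A)$ is projective and not free. If $A$ is uncountable, then $P_+(A)$ has no topological order unit and has density $|A|$.
\end{theorem}

Each of these theorems disproves the conjecture. The first does so up to lattice isomorphism with arbitrary constants but needs density at least $\aleph_2$; the second works in every uncountable density but only isometrically. We do not decide whether there is a counterexample up to non-isometric lattice isomorphism of density exactly $\aleph_1$. The invariant of Theorem~\ref{thm:iso} cannot detect one, since a lattice of density $\aleph_1$ without a unit has $\aleph_1\le\operatorname{ig}\le\operatorname{dens}=\aleph_1$.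

The third result is a structural property that does hold. For $u\in P$ let $u^d=\{p\in P:|p|\wedge|u|=0\}$ be the disjoint complement of $u$.

\begin{theorem}\label{thm:structure}
Let $P$ be a projective Banach lattice and $0\ne u\in P$. Then there is $w\in P_+$ such that $u^d$ is contained in the closed ideal generated by $w$. Consequently, if $P$ has no topological order unit, then $P$ is not a direct sum of two nonzero projection bands, and $P$ has no atoms.
\end{theorem}

This theorem shows what speaks for the conjecture. The first way to build a lattice without a unit from small pieces is to take a sum over an uncountable index set $\Gamma$, as in $\ell_1(\Gamma)$ or $c_0(\Gamma)$. These lattices have no topological order unit, because each element has countable support and the closed ideal it generates lives on that support; and they have atoms, the unit vectors. So they are not projective, and a counterexample cannot be assembled from disjoint pieces.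

The counterexamples are instead cut out of a free lattice. The image of a contractive idempotent lattice homomorphism $R$ on a free lattice is projective, and such an $R$ can be prescribed on the generators. Choosing $R$ amounts to imposing relations on the generators: $|\delta_b|\le|\delta_e|$ for Theorem~\ref{thm:iso} and $\delta_a\ge0$ for Theorem~\ref{thm:isom}. It then remains to find an invariant that sees the relation. Section~\ref{sec:basic} recalls the facts on Banach lattices that we use, Section~\ref{sec:free} treats free lattices and their retracts, and Sections~\ref{sec:gap}, \ref{sec:corner} and~\ref{sec:structure} prove the three theorems.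

\section{Ideals, homomorphisms and the cardinal $\operatorname{ig}$}\label{sec:basic}

We recall the standard facts that are needed. Let $X,Y$ be Banach lattices. The norm is monotone: $|x|\le|y|$ implies $\|x\|\le\|y\|$. The lattice operations are norm continuous and the cone $X_+$ is closed. A \emph{sublattice} is a linear subspace closed under $x\mapsto|x|$, and hence under $\vee$ and $\wedge$. An \emph{ideal} is a linear subspace $J$ such that $|x|\le|y|$ and $y\in J$ imply $x\in J$; every ideal is a sublattice. If $J$ is a closed ideal, then $X/J$ with the quotient norm $\|x+J\|=\inf_{y\in J}\|x+y\|$ is a Banach lattice, and the quotient map is a lattice homomorphism of norm at most $1$.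

A linear map $T:X\to Y$ is a \emph{lattice homomorphism} if $T|x|=|Tx|$ for all $x$. Then $T$ preserves $\vee$ and $\wedge$ and is positive, and positive linear maps between Banach lattices are bounded. The kernel of $T$ is a closed ideal and its range is a sublattice. A \emph{lattice isomorphism} is a bijective lattice homomorphism; its inverse is again a lattice homomorphism, so both maps are bounded. We write $\operatorname{Hom}(X)\subseteq X^*$ for the set of lattice homomorphisms $X\to\mathbb R$.

One principle is used throughout. If a set $E$ generates $Z$ as a closed sublattice, a property holds on $Z$ as soon as the elements with that property form a closed sublattice containing $E$. For instance, two lattice homomorphisms that agree on $E$ agree on $Z$.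

Elements $x,y$ are \emph{disjoint}, written $x\perp y$, if $|x|\wedge|y|=0$. Lattice homomorphisms preserve disjointness. If $x\perp ty$ for some real $t>0$, then $x\perp y$, since $\min(1,t)\,(|x|\wedge|y|)\le|x|\wedge t|y|$. A \emph{projection band} is an ideal $B$ with $X=B\oplus B^d$, where $B^d$ is the set of elements disjoint from every element of $B$. An \emph{atom} is an element $u>0$ such that $0\le x\le u$ forces $x\in\mathbb Ru$.

\begin{lemma}\label{lem:ig}
Let $X$ be a Banach lattice.
\begin{enumerate}
\item[(i)] The closed ideal generated by a countable subset of $X$ is generated by a single $w\in X_+$.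
\item[(ii)] $X$ has a topological order unit if and only if $\operatorname{ig}(X)\le\aleph_0$.
\item[(iii)] $\operatorname{ig}(X)\le\operatorname{dens}(X)$, and both cardinals are invariant under lattice isomorphisms.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) For the empty set take $w=0$. Otherwise list the set as $u_1,u_2,\dots$, with repetitions if it is finite, and let $I$ be the closed ideal it generates. The series $w=\sum_n2^{-n}|u_n|/(1+\|u_n\|)$ converges absolutely, and $w\in I$ because $I$ is closed. Conversely $|u_n|\le2^n(1+\|u_n\|)w$, so every $u_n$ lies in the ideal generated by $w$.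

(ii) A unit gives $\operatorname{ig}(X)\le1$, and (i) gives the converse.

(iii) A closed ideal containing a dense set is $X$. A lattice isomorphism is a homeomorphism and maps closed ideals onto closed ideals.
\end{proof}

\section{Free Banach lattices and their retracts}\label{sec:free}

In this section $S$ is a nonempty set and $F=\mathrm{FBL}(S)$. For $N\subseteq S$ let $F_N$ be the closed sublattice generated by $\{\delta_s:s\in N\}$; thus $F_\emptyset=\{0\}$.

\begin{lemma}\label{lem:gen}
\begin{enumerate}
\item[(i)] $F_S=F$. Consequently every lattice homomorphism $T:F\to X$ is determined by the elements $T\delta_s$, and $\|T\|=\sup_s\|T\delta_s\|$.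
\item[(ii)] Every subset $G\subseteq F$ is contained in some $F_N$ with $|N|\le\max(|G|,\aleph_0)$.
\item[(iii)] $\operatorname{dens}(F)\le\max(|S|,\aleph_0)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) The universal property gives $T_0:F\to F_S$ of norm $1$ with $T_0\delta_s=\delta_s$. Viewed as a map into $F$, it is a lattice homomorphism of norm $1$ fixing the generators, and so is $\mathrm{id}_F$. By uniqueness $T_0=\mathrm{id}_F$, so $F=F_S$. Now let $T:F\to X$ be any lattice homomorphism. It is bounded, so the family $(T\delta_s)$ is bounded, and $T$ agrees on generators, hence on $F$, with the homomorphism that the universal property assigns to this family.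

(ii) Let $U$ be the union of the $F_N$ over all countable $N$. It is a sublattice, since $F_N\cup F_M\subseteq F_{N\cup M}$. It is closed, since a limit of elements $f_n\in F_{N_n}$ lies in $F_N$ for $N=\bigcup_nN_n$. It contains the generators, so $U=F$ by (i). Given $G$, choose a countable $N_g$ with $g\in F_{N_g}$ for each $g\in G$ and put $N=\bigcup_gN_g$.

(iii) Let $E_0=\{\delta_s:s\in S\}$, and let $E_{n+1}$ consist of all $qf+rg$ and $|f|$ with $f,g\in E_n$ and $q,r\in\mathbb Q$. Then $E_n\subseteq E_{n+1}$, and $E=\bigcup_nE_n$ has at most $\max(|S|,\aleph_0)$ elements. By continuity of the operations the closure of $E$ is a closed sublattice, so it is $F$.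
\end{proof}

For $x\in\ell_\infty(S)$ let $\varphi_x\in\operatorname{Hom}(F)$ be the homomorphism with $\varphi_x(\delta_s)=x(s)$ for all $s$. By Lemma~\ref{lem:gen}(i), $x\mapsto\varphi_x$ is a bijection of $\ell_\infty(S)$ onto $\operatorname{Hom}(F)$ and $\|\varphi_x\|=\|x\|_\infty$. It is not additive, since $\varphi_x(|\delta_s|)=|x(s)|$. For $M\subseteq S$ we write $\mathbf 1_M$ for the indicator function of $M$, and $\mathbf 1=\mathbf 1_S$.

\begin{example}[one generator]\label{ex:one}
The free Banach lattice over one point is $\ell_\infty^2$, that is, $\mathbb R^2$ with the maximum norm, with $\delta=(1,-1)$. Indeed, given $x\in X$, put $T(s,t)=sx^++tx^-$. As $x^+\perp x^-$, we have $|T(s,t)|=|s|x^++|t|x^-$. So $T$ is a lattice homomorphism and $|T(s,t)|\le\max(|s|,|t|)\,|x|$; together with $T\delta=x$ this gives $\|T\|=\|x\|$. The map is unique because $(1,0)=\delta^+$ and $(0,1)=\delta^-$.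

Taking $x=|\delta|=(1,1)$ gives the homomorphism $R(s,t)=(s,s)$, which is idempotent, has norm $1$ and has range $\mathbb R|\delta|\cong\mathbb R$. The lattice $\mathbb R$ is projective. A nonzero homomorphism $T:\mathbb R\to X/J$ is given by an element $y=T1>0$. Choose $x\in X$ with $Qx=y$ and $\|x\|\le(1+\epsilon)\|y\|$. This $x$ need not be positive, so $t\mapsto tx$ need not be a lattice homomorphism; but $|x|$ has the same norm and $Q|x|=|y|=y$, so $t\mapsto t|x|$ is a lift. Finally, $\mathbb R$ is not free: in any $\mathrm{FBL}(D)$ the disjoint elements $\delta_d^+$ and $\delta_d^-$ are both nonzero, as $\varphi_{\mathbf 1}(\delta_d^+)=\varphi_{-\mathbf 1}(\delta_d^-)=1$, so $\dim\mathrm{FBL}(D)\ge2$.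
\end{example}

The example contains the whole mechanism: lift freely, then repair the lift by a lattice expression that does not increase the norm and does not change the image in the quotient. The idempotent $R$ records the repair.

\begin{proposition}\label{prop:retract}
The lattice $F$ is projective. Moreover, let $(r_s)_{s\in S}$ be elements of $F$ with $\|r_s\|\le1$, let $R:F\to F$ be the lattice homomorphism with $R\delta_s=r_s$, and suppose that $Rr_s=r_s$ for all $s$. Put $P=R(F)$. Then:
\begin{enumerate}
\item[(i)] $P=\{f\in F:Rf=f\}$, and $P$ is the closed sublattice generated by $\{r_s:s\in S\}$;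
\item[(ii)] $P$ is projective;
\item[(iii)] for every $\chi\in P^*$ the functional $\chi R\in F^*$ extends $\chi$ and $\|\chi R\|=\|\chi\|$; if $\chi\in\operatorname{Hom}(P)$, then $\chi R=\varphi_x$ with $x(s)=\chi(r_s)$.
\end{enumerate}
\end{proposition}

\begin{proof}
Let $T:F\to X/J$ be a lattice homomorphism and $\epsilon>0$. If $T=0$, take $\hat T=0$. Otherwise $\|T\delta_s\|\le\|T\|<(1+\epsilon)\|T\|$, so by the definition of the quotient norm there are $x_s\in X$ with $Qx_s=T\delta_s$ and $\|x_s\|\le(1+\epsilon)\|T\|$. The homomorphism $\hat T:F\to X$ with $\hat T\delta_s=x_s$ has norm at most $(1+\epsilon)\|T\|$, and $Q\hat T=T$ because both sides agree on generators. So $F$ is projective.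

Now let $R$ be as stated. Then $\|R\|=\sup_s\|r_s\|\le1$, and $R^2=R$ because $R^2\delta_s=Rr_s=r_s=R\delta_s$.

(i) Since $R^2=R$, the range of $R$ is $\ker(\mathrm{id}_F-R)$, which is closed; so $P$ is a closed sublattice. Let $P'\subseteq P$ be the closed sublattice generated by the $r_s$. Then $R^{-1}(P')$ is a closed sublattice containing every $\delta_s$, so it equals $F$, and $P\subseteq P'$.

(ii) Let $T:P\to X/J$ be a lattice homomorphism. Lift $TR:F\to X/J$ to $L:F\to X$ with $\|L\|\le(1+\epsilon)\|TR\|\le(1+\epsilon)\|T\|$, and let $\hat T$ be the restriction of $L$ to $P$. For $p\in P$ we have $Q\hat Tp=TRp=Tp$.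

(iii) Since $R$ is the identity on $P$, $\chi R$ extends $\chi$, and so $\|\chi\|\le\|\chi R\|\le\|\chi\|\,\|R\|\le\|\chi\|$. If $\chi$ is a lattice homomorphism, so is $\chi R$, and $\chi R\delta_s=\chi(r_s)$.
\end{proof}

The bound $\|r_s\|\le1$ is what keeps the constant in (ii) equal to $1+\epsilon$; without it the argument gives only $(1+\epsilon)\|R\|$.

\section{A gap between ideal generation and density}\label{sec:gap}

We first compute both cardinals for free lattices. The point is a lower bound for $\operatorname{ig}$: a small set of elements involves few generators, and a generator left out can be detected by a real homomorphism that vanishes on the set. We state the bound for sublattices, since we shall apply it to retracts.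

\begin{lemma}\label{lem:lower}
Let $P$ be a closed sublattice of $F=\mathrm{FBL}(S)$, and let $A\subseteq S$ be uncountable with $|\delta_a|\in P$ for all $a\in A$. Then $\operatorname{ig}(P)\ge|A|$.
\end{lemma}

\begin{proof}
Let $G\subseteq P$ with $|G|<|A|$. By Lemma~\ref{lem:gen}(ii), $G\subseteq F_N$ with $|N|\le\max(|G|,\aleph_0)$, and this is less than $|A|$ because $A$ is uncountable. Choose $a\in A\setminus N$ and let $\varphi=\varphi_{\mathbf 1_{\{a\}}}$. Then $\varphi$ vanishes on $\delta_s$ for $s\in N$, hence on $F_N\supseteq G$. The kernel of $\varphi|_P$ is a closed ideal of $P$ that contains $G$ and does not contain $|\delta_a|$, since $\varphi(|\delta_a|)=1$. So $G$ does not generate $P$ as a closed ideal.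
\end{proof}

\begin{corollary}\label{cor:free}
If $D$ is countable, then $\mathrm{FBL}(D)$ is separable and has a topological order unit. If $D$ is uncountable, then $\operatorname{ig}(\mathrm{FBL}(D))=\operatorname{dens}(\mathrm{FBL}(D))=|D|$, and $\mathrm{FBL}(D)$ has no topological order unit.
\end{corollary}

\begin{proof}
For countable $D$ use Lemma~\ref{lem:gen}(iii) and Lemma~\ref{lem:ig}(ii),(iii). For uncountable $D$, Lemmas~\ref{lem:lower}, \ref{lem:ig}(iii) and~\ref{lem:gen}(iii) give $|D|\le\operatorname{ig}(\mathrm{FBL}(D))\le\operatorname{dens}(\mathrm{FBL}(D))\le|D|$.
\end{proof}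

The countable case shows that Lemma~\ref{lem:lower} fails for countably infinite $A$: then $\operatorname{ig}(\mathrm{FBL}(A))=1$.

To separate the two cardinals we need many generators that remain far apart in norm but cost nothing in ideal generation. They cost nothing if a single element dominates all of them, so we want to impose $|\delta_b|\le|\delta_e|$ for a fixed $e$. The repair for this relation is truncation. For $x$ in a vector lattice and $y\ge0$ put
\[
\tau_y(x)=(x\wedge y)\vee(-y).
\]
Then $\tau_y(x)\ge-y$, and $\tau_y(x)\le y$ because $x\wedge y\le y$ and $-y\le y$; so $|\tau_y(x)|\le y$. If $|x|\le y$, then $x\wedge y=x$ and $x\vee(-y)=x$, so $\tau_y(x)=x$. For a lattice homomorphism $T$ we have $T\tau_y(x)=\tau_{Ty}(Tx)$.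

With two generators $e,b$, let $R\delta_e=\delta_e$ and $R\delta_b=\tau_{|\delta_e|}(\delta_b)$. For $x=(x_e,x_b)\in\mathbb R^2$ the homomorphism $\varphi_xR$ is $\varphi_{x'}$, where $x'_e=x_e$ and $x'_b$ is the point of $[-|x_e|,|x_e|]$ nearest to $x_b$. So $R$ pushes the plane $\operatorname{Hom}(F)$ onto the double cone $|x_b|\le|x_e|$. In the cone, a point with $x_e=0$ is $0$: killing $\delta_e$ kills $R\delta_b$. But on the segment $x_e=1$ the value $\varphi_x(R\delta_b)=x_b$ still ranges over all of $[-1,1]$. With many generators $b$ these values vary independently, and this keeps the truncated generators apart.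

\begin{proposition}\label{prop:trunc}
Let $A,B$ be disjoint sets, $e\in A$, $S=A\cup B$ and $F=\mathrm{FBL}(S)$. Let $R:F\to F$ be the lattice homomorphism with
\[
R\delta_a=\delta_a\quad(a\in A),\qquad R\delta_b=r_b:=\tau_{|\delta_e|}(\delta_b)\quad(b\in B),
\]
and let $P(A,B)=R(F)$. Then $P(A,B)$ is projective, it contains every $\delta_a$ and is generated by $\{\delta_a:a\in A\}$ as a closed ideal, and $|B|\le\operatorname{dens}(P(A,B))\le\max(|S|,\aleph_0)$.
\end{proposition}

\begin{proof}
Write $P=P(A,B)$. Since $|r_b|\le|\delta_e|$, we have $\|r_b\|\le1$. The map $R$ fixes each $\delta_a$, in particular $R|\delta_e|=|\delta_e|$, and therefore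
\[
Rr_b=\tau_{R|\delta_e|}(R\delta_b)=\tau_{|\delta_e|}(r_b)=r_b .
\]
Proposition~\ref{prop:retract} applies: $P$ is projective and is the closed sublattice generated by the $\delta_a$ and the $r_b$.

Let $I$ be the closed ideal of $P$ generated by the $\delta_a$. It contains each $r_b$, because $|r_b|\le|\delta_e|$. As $I$ is a closed sublattice containing all generators of $P$, we get $I=P$.

The upper bound for the density follows from Lemma~\ref{lem:gen}(iii), since $R$ maps a dense subset of $F$ onto a dense subset of $P$. For the lower bound take $b\ne b'$ in $B$ and let $\varphi=\varphi_{\mathbf 1_{\{e,b\}}}$, which has norm $1$. Then $\varphi(r_b)=\tau_1(1)=1$ and $\varphi(r_{b'})=\tau_1(0)=0$, so $\|r_b-r_{b'}\|\ge1$. The open balls of radius $1/2$ about the points $r_b$ are pairwise disjoint, and a dense set meets each of them.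
\end{proof}

If $A=\{e\}$ and $B$ is uncountable, then $P(A,B)$ is nonseparable and has the unit $|\delta_e|$, whereas a free lattice with a unit is separable by Corollary~\ref{cor:free}. This lattice already shows the gap, but it does not contradict the conjecture. The role of an uncountable $A$ is to destroy the unit.

\begin{proof}[Proof of Theorem~\ref{thm:iso}]
Take disjoint sets with $|A|=\kappa$ and $|B|=\lambda$, fix $e\in A$, and let $P_{\kappa,\lambda}=P(A,B)$. It is projective by Proposition~\ref{prop:trunc}. The same proposition gives $\operatorname{ig}(P_{\kappa,\lambda})\le\kappa$, and Lemma~\ref{lem:lower} gives the reverse inequality, because $A$ is uncountable and $|\delta_a|\in P_{\kappa,\lambda}$. By Lemma~\ref{lem:ig}(ii) there is no topological order unit. Since $\kappa\le\lambda$, we have $|A\cup B|=\lambda$, so $\operatorname{dens}(P_{\kappa,\lambda})=\lambda$.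

By Corollary~\ref{cor:free}, a lattice $\mathrm{FBL}(D)$ without a unit has $D$ uncountable and $\operatorname{ig}=\operatorname{dens}$. Let $\kappa<\lambda$ and suppose $P_{\kappa,\lambda}$ were lattice isomorphic to some $\mathrm{FBL}(D)$. By Lemma~\ref{lem:ig}(iii), $\mathrm{FBL}(D)$ would have $\operatorname{ig}=\kappa>\aleph_0$, hence no unit, and $\operatorname{dens}=\lambda\ne\kappa$, a contradiction.
\end{proof}

\section{Positive generators and an isometric invariant}\label{sec:corner}

The lattice $P_+(A)$ is the many-generator form of Example~\ref{ex:one}. For uncountable $A$ it has $\operatorname{ig}=\operatorname{dens}$, so a finer invariant is needed, and we look for it among the real homomorphisms. Those of norm at most $1$ on $\mathrm{FBL}(D)$ form the cube $[-1,1]^D$, while those on $P_+(A)$ will be seen to form only the piece $[0,1]^A$. The cube contains at least two points all of whose coordinates have modulus $1$, namely $\mathbf 1$ and $-\mathbf 1$; the piece contains one. An isometric isomorphism need not respect generators, so such ``corners'' must be described without coordinates. The norm of a sum of two homomorphisms, computed in the dual space,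 does this.

\begin{lemma}\label{lem:norm}
For $x,y\in\ell_\infty(D)$ we have, in $\mathrm{FBL}(D)^*$,
\begin{equation}\label{eq:norm}
\|\varphi_x+\varphi_y\|=\sup_{d\in D}\big(|x(d)|+|y(d)|\big).
\end{equation}
\end{lemma}

\begin{proof}
The element $|\delta_d|$ has norm $1$ and $(\varphi_x+\varphi_y)(|\delta_d|)=|x(d)|+|y(d)|$, which gives ``$\ge$''. For ``$\le$'', let $\ell_1^2$ be $\mathbb R^2$ with the norm $|s|+|t|$. The map $T=(\varphi_x,\varphi_y):\mathrm{FBL}(D)\to\ell_1^2$ is a lattice homomorphism, so by Lemma~\ref{lem:gen}(i) its norm is $\sup_d\|T\delta_d\|$, the right-hand side of \eqref{eq:norm}. Now $\varphi_x+\varphi_y$ is the composition of $T$ with the functional $(s,t)\mapsto s+t$, which has norm $1$ on $\ell_1^2$.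
\end{proof}

For a Banach lattice $X$ put
\[
\mathcal S(X)=\big\{\varphi\in\operatorname{Hom}(X):\ \|\varphi\|=1,\ \ \|\varphi+\psi\|=1+\|\psi\|\ \text{ for all }\psi\in\operatorname{Hom}(X)\big\}.
\]
If $U:X\to Y$ is an isometric lattice isomorphism, then $\varphi\mapsto\varphi U$ is a linear isometry of $Y^*$ onto $X^*$ that maps $\operatorname{Hom}(Y)$ onto $\operatorname{Hom}(X)$, hence $\mathcal S(Y)$ onto $\mathcal S(X)$. So $|\mathcal S(X)|$ is an isometric invariant.

In dimension two a lattice homomorphism is a nonnegative multiple of a coordinate functional $e_1^*$ or $e_2^*$, since the images of the disjoint unit vectors are disjoint real numbers. On $\ell_\infty^2$ the dual norm is the $\ell_1$-norm, so $\mathcal S(\ell_\infty^2)=\{e_1^*,e_2^*\}$, while $\mathcal S(\mathbb R)=\{\mathrm{id}\}$; this is the case $|A|=|D|=1$ of the proof below. On $\ell_1^2$ we have $\|e_1^*+e_2^*\|=1$, so $\mathcal S(\ell_1^2)=\emptyset$ although $\ell_1^2$ is lattice isomorphic to $\ell_\infty^2$. Thus $|\mathcal S(X)|$ is not an isomorphic invariant, which is why Theorem~\ref{thm:isom} is an isometric statement.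

\begin{proof}[Proof of Theorem~\ref{thm:isom}]
Let $F=\mathrm{FBL}(A)$ and let $R:F\to F$ be given by $R\delta_a=|\delta_a|$. These elements have norm $1$, and $R|\delta_a|=|R\delta_a|=|\delta_a|$. By Proposition~\ref{prop:retract}, $R(F)$ is the lattice $P=P_+(A)$, and $P$ is projective. If $A$ is uncountable, then Lemmas~\ref{lem:lower}, \ref{lem:ig}(iii) and~\ref{lem:gen}(iii) give
\[
|A|\le\operatorname{ig}(P)\le\operatorname{dens}(P)\le\operatorname{dens}(F)\le|A|,
\]
where the third inequality holds because $P$ is a continuous image of $F$. So $P$ has density $|A|$ and no topological order unit. It remains to show, for arbitrary $A\neq\emptyset$, that $P$ is not free.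

\emph{Free lattices have $|\mathcal S|\ge2$.} Let $D\ne\emptyset$. The homomorphisms $\varphi_{\mathbf 1}$ and $\varphi_{-\mathbf 1}$ on $\mathrm{FBL}(D)$ are distinct and have norm $1$. Every $\psi\in\operatorname{Hom}(\mathrm{FBL}(D))$ is some $\varphi_y$, and \eqref{eq:norm} gives $\|\varphi_{\pm\mathbf 1}+\varphi_y\|=\sup_d(1+|y(d)|)=1+\|\varphi_y\|$. So both lie in $\mathcal S(\mathrm{FBL}(D))$.

\emph{The norm formula in $P$.} Let $\chi_1,\chi_2\in\operatorname{Hom}(P)$. By Proposition~\ref{prop:retract}(iii), $\chi_iR=\varphi_{x_i}$ with $x_i(a)=\chi_i(|\delta_a|)\ge0$, and $\|\chi_1+\chi_2\|=\|(\chi_1+\chi_2)R\|=\|\varphi_{x_1}+\varphi_{x_2}\|$. Hence \eqref{eq:norm} becomes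
\begin{equation}\label{eq:normP}
\|\chi_1+\chi_2\|=\sup_{a\in A}\big(\chi_1(|\delta_a|)+\chi_2(|\delta_a|)\big).
\end{equation}

\emph{The lattice $P$ has $|\mathcal S(P)|\le1$.} Let $\chi\in\mathcal S(P)$ and $a\in A$. We test $\chi$ against the restriction $\chi_a$ of $\varphi_{\mathbf 1_{\{a\}}}$ to $P$, which satisfies $\chi_a(|\delta_a|)=1$ and $\chi_a(|\delta_{a'}|)=0$ for $a'\ne a$. Formula \eqref{eq:normP} with second summand $0$ gives $\|\chi_a\|=1$, so $\|\chi+\chi_a\|=2$ by the definition of $\mathcal S(P)$. In the supremum \eqref{eq:normP} for $\chi+\chi_a$, the terms with $a'\ne a$ equal $\chi(|\delta_{a'}|)\le\|\chi\|=1$. The value $2$ can therefore come only from the term $\chi(|\delta_a|)+1$, and so $\chi(|\delta_a|)=1$. This holds for every $a$, and the elements $|\delta_a|$ generate $P$ as a closed sublattice, so $\chi$ is uniquely determined.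

Therefore $P$ is not isometrically lattice isomorphic to any $\mathrm{FBL}(D)$.
\end{proof}

The same test in $\mathrm{FBL}(D)$ determines only the modulus of each coordinate and leaves its sign free. In $P_+(A)$ the generators are positive and no sign is left to choose.

\section{Disjoint complements in projective lattices}\label{sec:structure}

To say something about an arbitrary projective lattice we first place it inside a free one. The next lemma is an approximate converse to Proposition~\ref{prop:retract}(ii), and it is the only place in the proof of Theorem~\ref{thm:structure} where projectivity is used.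

\begin{lemma}\label{lem:split}
Let $P\ne0$ be projective, let $S$ be its closed unit ball, $F=\mathrm{FBL}(S)$, and let $Q:F\to P$ be the lattice homomorphism with $Q\delta_s=s$ for $s\in S$. For every $\epsilon>0$ there is a lattice homomorphism $j:P\to F$ with $Qj=\mathrm{id}_P$ and $\|j\|\le1+\epsilon$.
\end{lemma}

\begin{proof}
We have $\|Q\|=1$, and $Q$ is onto because its range contains $S$. Let $Q_0:F\to F/\ker Q$ be the quotient map and write $Q=\tilde QQ_0$. Then $\tilde Q:F/\ker Q\to P$ is a bijective lattice homomorphism of norm at most $1$. If $\|p\|=1$, then $\tilde Q^{-1}p=Q_0\delta_p$ has norm at most $1$; so $\tilde Q$ is an isometry. Let $j:P\to F$ be a lift of $\tilde Q^{-1}$. Then $\|j\|\le1+\epsilon$ and $Qj=\tilde QQ_0j=\tilde Q\tilde Q^{-1}=\mathrm{id}_P$.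
\end{proof}

We also need one published fact: \emph{real lattice homomorphisms separate the points of $\mathrm{FBL}(S)$}. Indeed, Avil\'es, Rodr\'iguez and Tradacete \cite{ART} represent $\mathrm{FBL}(S)=\mathrm{FBL}[\ell_1(S)]$ as a lattice of real functions on $\ell_\infty(S)$ with pointwise operations. Point evaluations are then lattice homomorphisms, and a nonzero function has a nonzero value.

The idea of the proof is visible in the free lattice with real homomorphisms. Let $0<g\in F_N$ with $N$ countable, and let $f\perp g$. Choose $y$ with $\varphi_y(g)>0$. Let $x\in\ell_\infty(S)$ vanish on $N$, and perturb it to $x_c=x+c\,y\mathbf 1_N$ with $c>0$. On the generators $\delta_s$, $s\in N$, the homomorphisms $\varphi_{x_c}$ and $c\varphi_y$ agree, so $\varphi_{x_c}(g)=c\varphi_y(g)>0$. The real numbers $\varphi_{x_c}(f)$ and $\varphi_{x_c}(g)$ are disjoint, so $\varphi_{x_c}(f)=0$, and letting $c\to0$ (the limit is justified in Step~2 below) we get $\varphi_x(f)=0$. Thus $f$ is killed by every real homomorphism that kills the generators in $N$. In the function picture: the points where $g$ does not vanish accumulate at every point that is zero on $N$.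

We want more, namely membership in a closed ideal $I$. To deduce it from the scalar statement we would need real homomorphisms to separate the points of the quotient by $I$, and we have no such information. The remedy is to run the same perturbation with values in the quotient itself: the quotient map plays the role of $\varphi_x$, and the perturbation is made in the direction of a positive vector $v$ of the quotient.

\begin{proof}[Proof of Theorem~\ref{thm:structure}]
Since $u^d=|u|^d$, we may assume $u>0$. Let $S,F,Q,j$ be as in Lemma~\ref{lem:split}, with $\epsilon=1$. The element $ju$ is positive, and it is nonzero because $Qju=u$. Choose $\omega\in\operatorname{Hom}(F)$ with $\omega(ju)\ne0$; then $\omega(ju)>0$. By Lemma~\ref{lem:gen}(ii) there is a countable $N\subseteq S$ with $ju\in F_N$. Recall that $N$ is a subset of $P$. Let $I$ be the closed ideal of $P$ generated by $N$; by Lemma~\ref{lem:ig}(i) it is generated by a single $w\in P_+$. We show that $u^d\subseteq I$.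

Let $X=P/I$ with quotient map $\pi:P\to X$. Fix $p\in u^d$ and put $v=|\pi p|\in X_+$; we must show $v=0$. For $0<c\le1$ let $\psi_c:F\to X$ be the lattice homomorphism with
\[
\psi_c\delta_s=c\,\omega(\delta_s)\,v\quad(s\in N),\qquad\psi_c\delta_s=\pi s\quad(s\in S\setminus N).
\]
It exists by the universal property, and $\|\psi_c\|\le M:=\max(\|\omega\|\,\|v\|,1)$ for all $c$.

\emph{Step 1: $\psi_c(ju)=c\,\omega(ju)\,v$.} The map $f\mapsto c\,\omega(f)v$ is a lattice homomorphism, because $v\ge0$ gives $|c\,\omega(f)v|=c\,|\omega(f)|v=c\,\omega(|f|)v$. It agrees with $\psi_c$ on $\delta_s$ for $s\in N$, hence on $F_N\ni ju$.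

\emph{Step 2: $\psi_cf\to\pi Qf$ as $c\to0$, for every $f\in F$.} Let $C$ be the set of $f$ for which this holds. It is a linear subspace. It is closed under $|\cdot|$, since $\psi_c|f|=|\psi_cf|\to|\pi Qf|=\pi Q|f|$. It is closed, since for $f\in F$ and $g\in C$
\[
\|\psi_cf-\pi Qf\|\le(M+1)\|f-g\|+\|\psi_cg-\pi Qg\|.
\]
It contains the generators: for $s\notin N$ we have $\psi_c\delta_s=\pi s=\pi Q\delta_s$, and for $s\in N$ we have $\psi_c\delta_s\to0=\pi s=\pi Q\delta_s$ because $s\in I$. This is the reason for the choice of $I$. By Lemma~\ref{lem:gen}(i), $C=F$.

\emph{Step 3.} Since $p\perp u$ and $\psi_cj$ is a lattice homomorphism, $\psi_c(jp)\perp\psi_c(ju)=c\,\omega(ju)v$. The scalar $c\,\omega(ju)$ is strictly positive, so $|\psi_c(jp)|\wedge v=0$ for every $c\in(0,1]$. By Step~2, $\psi_c(jp)\to\pi Qjp=\pi p$, and continuity of the lattice operations gives $|\pi p|\wedge v=0$. As $v=|\pi p|$, this says $v=0$, that is, $p\in I$. The first assertion is proved.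

\emph{Direct sums.} Suppose $P=P_1\oplus P_2$ with nonzero projection bands $P_1,P_2$. For $x_i\in P_i$ the element $|x_1|\wedge|x_2|$ lies in both ideals, hence is $0$; so $P_1\perp P_2$. Choose $0\ne u_i\in P_i$. Then $P_2\subseteq u_1^d$ and $P_1\subseteq u_2^d$, so $P_2$ and $P_1$ lie in the closed ideals generated by some $w_1,w_2\in P_+$. The closed ideal generated by $w_1+w_2$ contains both $w_i$, hence $P_1+P_2=P$, and $w_1+w_2$ is a topological order unit.

\emph{Atoms.} Suppose $u$ is an atom. We claim $P=\mathbb Ru+u^d$. Let $x\in P_+$ and $t=\sup\{s\ge0:su\le x\}$. Then $t\le\|x\|/\|u\|$, and $y=x-tu\ge0$ because $P_+$ is closed. Since $0\le y\wedge u\le u$, we have $y\wedge u=ru$ with $r\ge0$. Then $x\ge(t+r)u$, so $r=0$ by the choice of $t$, and $y\in u^d$. As $u^d$ is a linear subspace and $P=P_+-P_+$, the claim follows. With $w$ as in the first assertion, the closed ideal generated by $u+w$ contains $u$ and $u^d$, so $u+w$ is a topological order unit.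
\end{proof}

\begin{remark}
The parameter $c$ cannot be set to $0$ from the start: $\psi_0=\pi Q$ sends $ju$ to $0$, and disjointness from $0$ says nothing. The hypothesis $u\ne0$ is needed, since $0^d=P$ and $P$ may have no unit. The absence of a unit is needed in the consequences, since the free lattice $\ell_\infty^2$ of Example~\ref{ex:one} has atoms and is the direct sum of two nonzero projection bands. Finally, the proof uses only that $j$ is a lattice homomorphism with $Qj=\mathrm{id}_P$, not the bound on its norm.
\end{remark}

\begin{thebibliography}{9}

\bibitem{ART}
Avil\'es, Rodr\'iguez and Tradacete,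
\emph{The free Banach lattice generated by a Banach space},
J. Funct. Anal. 274 (2018), 2955--2977.

\bibitem{dPW}
B. de Pagter and A.W. Wickstead,
\emph{Free and Projective Banach Lattices},
arXiv:1204.4282 (2012).

\end{thebibliography}
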